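\title{Partial lift-joins and binary matroids with no large flat and no large induced independent set}

\begin{abstract}
For a set $E$ of points of a binary projective geometry, let $\omega$ be the largest dimension of a flat contained in $E$, and let $\sigma$ be the largest dimension of a flat that meets $E$ in a basis. We consider the following statement: for all $s,t\ge 1$ there is a $k\ge 2$ such that every such set with $\omega\le s$ and $\sigma\le t$ is built by partial lift-joins from $k$ pieces, each of which meets every $k$-dimensional flat in an even number of points. We show that the statement is false. It fails for all $s\ge 1$ and $t\ge 3$, and for $s,t\ge 3$ it fails even if the number of pieces is not bounded. It holds for $t\le 2$, where the case $t=2$, $s\ge 2$ uses the structure theorem of Nelson and Nomoto for claw-free matroids. The converse implication is true. The counterexamples are analyzed through the degree of the indicator function of $E$ as a polynomial over $\mathbb{F}_2$.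
\end{abstract}

\section{The question and the results}\label{sec:intro}

\subsection*{Matroids and two parameters}

A \emph{matroid} in this paper is a pair $M=(E,G)$, where $G$ is a binary projective geometry $\mathrm{PG}(n-1,2)$ with $n\ge 0$ and the \emph{ground set} $E$ is any set of points of $G$. We identify the points of $G$ with the nonzero vectors of $V=\mathbb{F}_2^n$, and the \emph{flats} of $G$ with the sets of nonzero vectors of the linear subspaces of $V$. The \emph{dimension} of $M$ is $n$, and the dimension of a flat is that of its subspace. The set $E$ need not span $G$, and $n=0$ gives the $0$-dimensional matroid $(\emptyset,\emptyset)$. Two matroids $(E_1,G_1)$ and $(E_2,G_2)$ are \emph{isomorphic} if some isomorphism from $G_1$ to $G_2$ maps $E_1$ onto $E_2$. For a flat $F$ of $G$, the matroid $M|F=(E\cap F,F)$ is an \emph{induced restriction} of $M$. We write $I_n$ for the matroid $(B,G)$ in which $B$ is a basis of an $n$-dimensional geometry $G$.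

Let $\omega(M)$ be the largest dimension of a flat contained in $E$, and let $\sigma(M)$ be the largest $\ell$ such that $M$ has an induced restriction isomorphic to $I_\ell$ (an \emph{induced $I_\ell$}). The two parameters look at opposite extremes. Among the sets that span an $\ell$-dimensional flat, the whole flat is the largest and a basis is the smallest; $\omega$ measures where $E$ is as dense as possible, and $\sigma$ measures where $E$ is as sparse as a spanning set can be. We ask what a matroid of large dimension looks like when both are small.

\subsection*{Parity and gluing}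

One reason for $\omega$ and $\sigma$ to be small is parity. For $k\ge1$ let $\mathcal{E}_k$ be the class of matroids all of whose $k$-dimensional induced restrictions have ground sets of even size. A $k$-dimensional flat has $2^k-1$ points, so a member of $\mathcal{E}_k$ has $\omega\le k-1$; we will see that it has $\sigma\le k$. Every matroid of dimension less than $k$ is in $\mathcal{E}_k$ vacuously, but the class also has members of every dimension: the set $E=\{x: x_1=1\}$ meets each $2$-dimensional flat in $0$ or $2$ points, so it gives a member of $\mathcal{E}_2$.

Parity is not the only reason. If $E=\{p\}$ is a single point of an $n$-dimensional geometry, then $\omega=\sigma=1$, but for $k\le n$ a $k$-dimensional flat through $p$ contains exactly one point of $E$, so the matroid is not in $\mathcal{E}_k$. It is, however, glued together from a $1$-dimensional matroid and a matroid with empty ground set. The gluing operation that we allow is the following. Let $M_1=(E_1,G_1)$ and $M_2=(E_2,G_2)$ be matroids and let $F_1,F_2$ be flats of $G_1,G_2$, possibly empty. The \emph{partial lift-join} $M_1\otimes_{F_1,F_2}M_2$ is the matroid $(E,G)$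 in which $G$ is the geometry of the direct sum $V_1\oplus V_2$ of the two underlying spaces and
\[
E=E_1\cup E_2\cup\bigl(F_1+(E_2\cap F_2)\bigr),\qquad F_1+X=\{x+y:x\in F_1,\ y\in X\}.
\]
For $F_1=F_2=\emptyset$ the ground set is just $E_1\cup E_2$. For $F_1=G_1$ and $F_2=G_2$ we obtain the \emph{lift-join} $M_1\otimes M_2$, in which each point of $E_2$ is replaced by its whole coset of $V_1$. The one-point matroid above is $(\{p\},\{p\})\otimes_{\emptyset,\emptyset}(\emptyset,C)$ for a hyperplane $C$ that avoids $p$.

A matroid $M$ is \emph{constructed from} $M_1,\dots,M_k$ if it is isomorphic to the result of evaluating a binary tree whose $k$ leaves are $M_1,\dots,M_k$, each used once, and whose internal nodes are partial lift-joins, for some choice of flats, of the matroids produced by their two children. For $k=1$ this means $M\cong M_1$. The matroid $(\emptyset,\emptyset)$ lies in every $\mathcal{E}_k$, and $M\otimes_{\emptyset,\emptyset}(\emptyset,\emptyset)\cong M$; so a matroid constructed from at most $k$ members of $\mathcal{E}_k$ is constructed from exactly $k$ of them. We use this padding without further comment.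

Many joins can make either parameter large. The matroid $I_1$ lies in $\mathcal{E}_2$; joining $n$ copies of it with empty flats gives $I_n$, and the lift-join of $n$ copies has the whole geometry as its ground set. A bounded number of joins cannot do this.

\begin{theorem}\label{thm:converse}
For every $k$ there are $s$ and $t$ such that every matroid constructed from $k$ members of $\mathcal{E}_k$ has $\omega\le s$ and $\sigma\le t$.
\end{theorem}

\subsection*{The question}

It is natural to ask whether Theorem~\ref{thm:converse} can be reversed, so that parity and a bounded amount of gluing are the only reasons for $\omega$ and $\sigma$ to be small. For $s,t\ge1$ consider the statement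
\begin{quote}
$P(s,t)$: there is a $k\ge2$ such that every matroid $M$ with $\omega(M)\le s$ and $\sigma(M)\le t$ can be constructed from some $M_1,\dots,M_k\in\mathcal{E}_k$.
\end{quote}
The problem, which comes from the paper of Nelson and Nomoto \cite{NN}, is to decide whether $P(s,t)$ holds for all $s,t\ge1$. The small cases suggest that it does. If $\sigma\le 1$, then $E$ is a flat, and if $\omega\le 1$ and $\sigma\le2$, then $E$ is empty or an affine subspace; in both cases two pieces suffice. For $t=2$ the structure theorem of \cite{NN} for claw-free matroids, those with no induced $I_3$, gives a positive answer for every $s$. The pattern breaks at the next value of $t$.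

\begin{theorem}\label{thm:few}
The statement $P(s,t)$ is false for all $s\ge1$ and $t\ge3$.
\end{theorem}

\begin{theorem}\label{thm:many}
For every $k$ there is a matroid $M$ with $\omega(M)\le3$ and $\sigma(M)\le3$ that cannot be constructed from any finite number of members of $\mathcal{E}_k$.
\end{theorem}

Thus for $s,t\ge3$ even the weakening of $P(s,t)$ with no bound on the number of pieces fails.

\begin{theorem}\label{thm:small}
The statement $P(s,1)$ holds for all $s\ge1$, and $P(1,2)$ holds. By the structure theorem of Nelson and Nomoto, $P(s,2)$ holds for all $s\ge 1$. Consequently, $P(s,t)$ holds if and only if $t\le2$.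
\end{theorem}

The structure theorem is used only for $t=2$, $s\ge2$.

The common tool is the indicator function of $E$, viewed as a polynomial over $\mathbb{F}_2$; membership in $\mathcal{E}_k$ means that it has degree less than $k$ (Section~\ref{sec:poly}). The two counterexamples exploit different features. For Theorem~\ref{thm:few} we take a function that switches its value at each step of a long chain of subspaces, and show that few joins cannot produce it (Section~\ref{sec:few}). For Theorem~\ref{thm:many} we add one point to a quadric, and show that the result has high degree and is not a nontrivial join at all (Section~\ref{sec:many}). Theorems~\ref{thm:small} and~\ref{thm:converse} are proved in Sections~\ref{sec:small} and~\ref{sec:converse}.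

\section{Matroids as polynomial functions}\label{sec:poly}

For a matroid $M=(E,G)$ with underlying space $V$, let $f_M:V\to\mathbb{F}_2$ be the indicator function of $E$; note that $f_M(0)=0$. We write $1_X$ for the indicator function of a set $X$, with values in $\mathbb{F}_2$. ``Subspace'' means linear subspace. For a flat $F$ let $\hat F=F\cup\{0\}$ be the corresponding subspace, so that $\hat\emptyset=\{0\}$.

We recall the facts about functions on $\mathbb{F}_2^n$ that we use. For $S\subseteq\{1,\dots,n\}$ let $x_S=\prod_{i\in S}x_i$ and $V_S=\operatorname{span}(e_i:i\in S)$, where $e_1,\dots,e_n$ is the standard basis.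
\begin{itemize}
\item[(P1)] Every $f:\mathbb{F}_2^n\to\mathbb{F}_2$ is uniquely of the form $\sum_S c_Sx_S$, and $c_S=\sum_{v\in V_S}f(v)$. Indeed, $x_T$ equals $1$ at $2^{|S|-|T|}$ vectors of $V_S$ if $T\subseteq S$ and at none otherwise, so $\sum_{v\in V_S}x_T(v)=1$ exactly when $T=S$. This gives the formula and uniqueness, and existence follows by counting. The \emph{degree} $\deg f$ is the largest $|S|$ with $c_S=1$, and $\deg 0=-\infty$.
\item[(P2)] We have $\deg(fg)\le\deg f+\deg g$, and $\deg(f\circ\varphi)\le\deg f$ for every affine map $\varphi$, because substituting polynomials of degree at most $1$ and reducing by $x_i^2=x_i$ does not raise the degree. Hence the degree does not depend on the coordinates and does not increase under restriction to an affine subspace.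
\item[(P3)] If $\deg f<d$, then $f$ sums to $0$ over every $d$-dimensional affine subspace: parametrize the subspace by $\mathbb{F}_2^d$; by (P1) the sum is the coefficient of $x_1\cdots x_d$, which vanishes by (P2).
\item[(P4)] The indicator function of an affine subspace of codimension $c$ has degree exactly $c$, since in suitable affine coordinates it is $\prod_{i=1}^c(1+x_i)$.
\end{itemize}

\begin{lemma}\label{lem:degree}
A matroid $M$ is in $\mathcal{E}_k$ if and only if $\deg f_M\le k-1$. In particular $\mathcal{E}_j\subseteq\mathcal{E}_k$ for $j\le k$.
\end{lemma}

\begin{proof}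
Let $f=f_M$. Since $f(0)=0$, the condition $M\in\mathcal{E}_k$ says that $f$ sums to $0$ over every $k$-dimensional subspace. If $\deg f\le k-1$, this holds by (P3). Conversely, suppose that it holds. We show by induction on $d\ge k$ that $f$ sums to $0$ over every $d$-dimensional subspace $U$. Let $d\ge k+1\ge2$, and add up the sums of $f$ over all hyperplanes of $U$; each of them is $0$ by induction. A nonzero vector of $U$ lies in $2^{d-1}-1$ hyperplanes, which is an odd number, and the zero vector contributes nothing because $f(0)=0$. So the total equals $\sum_{u\in U}f(u)$, and this sum is $0$. By (P1), $c_S=0$ whenever $|S|\ge k$.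
\end{proof}

If $B$ is a basis of a flat $F$ with $E\cap F=B$ and $B'\subseteq B$, then the only elements of $B$ in $\operatorname{span}(B')$ are those of $B'$, so
\begin{equation}\label{eq:subbasis}
E\cap\operatorname{span}(B')=B'.
\end{equation}
Thus an induced $I_\ell$ contains an induced $I_j$ for each $j\le\ell$, and $\sigma(M)\le t$ if and only if $M$ has no induced $I_{t+1}$.

Finally we translate the join. Let $M=M_1\otimes_{F_1,F_2}M_2$, with $V=V_1\oplus V_2$, projections $\pi_i:V\to V_i$, and $f=f_M$, $f_i=f_{M_i}$. The definition says that for $x\in V_1$ and $y\in V_2$,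
\begin{equation}\label{eq:join}
f(x,y)=\begin{cases}
f_1(x)&\text{if } y=0,\\
f_2(y)&\text{if } y\ne0 \text{ and } x=0,\\
f_2(y)&\text{if } x\in F_1 \text{ and } y\in F_2,\\
0&\text{otherwise.}
\end{cases}
\end{equation}
In particular $M\cong M_2$ if $V_1=0$, and $M\cong M_1$ if $V_2=0$.

\section{Few pieces: a staircase}\label{sec:few}

\subsection{A normal form}

To prove that a matroid cannot be constructed, we need a property of constructed matroids that no longer refers to the tree or to the flats chosen at its nodes. The case distinctions in \eqref{eq:join} all ask whether a vector lies in some subspace. This suggests writing $f$ as a sum of terms of the form (indicator of a subspace)$\,\times\,$(polynomial). Regarding $\hat F_2\subseteq V_2$ as a subspace of $V$, we have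
\begin{equation}\label{eq:joinsum}
f=1_{V_1}\cdot(f_1\circ\pi_1)+\bigl(1_{V_2}+1_{\hat F_1\oplus\hat F_2}+1_{\hat F_2}\bigr)\cdot(f_2\circ\pi_2).
\end{equation}
To verify this, evaluate the right side at $(x,y)$. If $y=0$, then $f_2(y)=0$ and the value is $f_1(x)$. If $y\neq0$, the first term vanishes. If moreover $x=0$, then $1_{\hat F_1\oplus\hat F_2}$ and $1_{\hat F_2}$ agree at $(0,y)$ and cancel, leaving $f_2(y)$. If $x\ne0\ne y$, then $1_{V_2}$ and $1_{\hat F_2}$ vanish, and the value is $f_2(y)$ if $x\in F_1$ and $y\in F_2$, and $0$ otherwise. This matches \eqref{eq:join}.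

\begin{lemma}\label{lem:normal}
If $M$ is constructed from $k$ members of $\mathcal{E}_k$, then $f_M=\sum_{j=1}^N1_{U_j}\,p_j$, where $N=4^{k-1}$, each $U_j$ is a subspace of $V$, and $\deg p_j\le k-1$.
\end{lemma}

\begin{proof}
We show by induction on $r$ that a subtree with $r$ leaves produces a function with such an expression of at most $4^{r-1}$ terms; zero terms can be added at the end. For $r=1$ take $U_1=V$ and use Lemma~\ref{lem:degree}. At a node whose subtrees have $r_1$ and $r_2$ leaves, $r_1+r_2=r$, substitute the expressions for $f_1$ and $f_2$ into \eqref{eq:joinsum}. We have $(1_Up)\circ\pi_i=1_{\pi_i^{-1}(U)}\cdot(p\circ\pi_i)$, where $\deg(p\circ\pi_i)\le\deg p$, and the product of the indicators of two subspaces is the indicator of their intersection. So each term of $f_1$ gives one term and each term of $f_2$ gives three. Since $r_1,r_2\le r-1$, the number of terms is at most $4^{r_1-1}+3\cdot4^{r_2-1}\le4\cdot4^{r-2}$.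
\end{proof}

\subsection{The matroids $A_n$}

By Lemma~\ref{lem:normal}, a constructed matroid is a polynomial of low degree apart from jumps along a bounded number of subspaces. A candidate for a counterexample is a function that jumps along every member of a long chain of subspaces. The simplest one assigns to a nonzero $y\in\mathbb{F}_2^n$ the parity of the position of its first nonzero coordinate. As a matroid this has large $\omega$, because the function is $1$ on all nonzero vectors of $\operatorname{span}(e_1,e_3,e_5,\dots)$. We repair this by placing the function on an affine hyperplane in one more dimension.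

Let $V=\mathbb{F}_2^{n+1}$ with coordinates $x_0,x_1,\dots,x_n$ and standard basis $e_0,\dots,e_n$. For $x\in V$ let $\delta(x)$ be the least $i\in\{1,\dots,n\}$ with $x_i=1$, and $\delta(x)=n+1$ if there is none. Let $A_n$ be the matroid with ground set
\[
E=\{x\in V: x_0=1 \text{ and } \delta(x)\text{ is odd}\}.
\]
For example, writing vectors as words $x_0x_1x_2x_3$, the ground set of $A_3$ is $\{1100,1101,1110,1111,1001\}$.

\begin{proposition}\label{prop:An}
We have $\omega(A_n)\le1$ and $\sigma(A_n)\le3$ for all $n$.
\end{proposition}

\begin{proof}
Every $2$-dimensional flat contains a point of the hyperplane $x_0=0$, and $E$ contains no such point. So $\omega(A_n)\le1$.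

Suppose that $F$ is a $4$-dimensional flat and that $E\cap F=B=\{b_1,b_2,b_3,b_4\}$ is a basis of $F$. Each $b_i$ has $x_0=1$, so $\Pi=F\cap\{x_0=1\}$ is the set of sums of an odd number of the $b_i$. It is a $3$-dimensional affine space with eight points: the four $b_i$, which are in $E$, and the four sums of three distinct $b_i$, which are not. Let $i\ge1$ be least such that $x_i$ is not identically zero on $\Pi$; it exists because $e_0$ is the only vector with $x_0=1$ and $x_1=\dots=x_n=0$. All points of $Q=\Pi\cap\{x_i=1\}$ have $\delta=i$, so $Q$ lies inside $E$ or is disjoint from $E$. Now $Q$ is a nonempty level set of an affine function on $\Pi$, so it is $\Pi$ or an affine plane of four points. It is not $\Pi$, since $\Pi$ has points in $E$ and points outside $E$. Hence $Q$ is a plane and equals $B$ or the set of triple sums. The points $p,\ p+a,\ p+a',\ p+a+a'$ of an affine plane sum to $0$. But $B$ sums to $b_1+b_2+b_3+b_4\ne0$, and so do the triple sums, since each $b_i$ occurs in three of them. This is a contradiction.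
\end{proof}

\begin{remark}\label{rem:An}
For $n\ge3$ the matroid $A_n$ has an induced $I_3$: the points $e_0+e_1$, $e_0+e_3$ and $e_0+e_1+e_2+e_3$ are in $E$, their pairwise sums have $x_0=0$, and their sum $e_0+e_2$ has $\delta=2$. This is why the example says nothing about $t=2$.

The matroid $A_n$ is also constructed from $n+1$ one-dimensional matroids, all of which are in $\mathcal{E}_2$. Let $L_i$ be the restriction of $A_n$ to the subspace $V^i=\{x_1=\dots=x_i=0\}$, so that $L_0=A_n$ and $L_n$ is one-dimensional. If $i$ is even, no point of $V^{i-1}\setminus V^i$ is in $E$, and $L_{i-1}=L_i\otimes_{\emptyset,\emptyset}(\emptyset,\{e_i\})$. If $i$ is odd, let $p=e_0+e_i$; for $x\in V^i$ the point $x+p$ is in $E$ exactly when $x_0=0$, so $L_{i-1}=L_i\otimes_{F,\{p\}}(\{p\},\{p\})$ with $\hat F=V^i\cap\{x_0=0\}$. So the bound on the number of pieces is essential in what follows, and Theorem~\ref{thm:many} needs a different example.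
\end{remark}

\subsection{The idea in dimension six}

The degree of $f_{A_n}$ alone is no obstruction to the normal form, because a single term $1_Up$ can have degree as large as $\dim V$. The idea is to restrict to a subspace $S$ on which every $U_j$ becomes trivial, meaning that $U_j\supseteq S$ or $U_j\cap S=0$. On $S$ the normal form collapses to a polynomial of low degree plus a multiple of $1_{\{0\}}$. The difficulty is to choose $S$ so that the staircase is still visible on it.

\begin{example}\label{ex:six}
Let $g:\mathbb{F}_2^6\to\mathbb{F}_2$ assign to $y\neq0$ the parity of the position of its first nonzero coordinate, with $g(0)$ arbitrary, and let $U=\operatorname{span}(e_1,e_3,e_5)$. We claim that $g\ne p_0+1_Up_1$ whenever $\deg p_0\le1$. The obvious choices of $S$ lose the staircase: $g$ is constant on the nonzero vectors of $U$, and also on those of $\operatorname{span}(e_2,e_4,e_6)$. Take instead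
\[
S=\{z_1(e_1+e_2)+z_2e_4+z_3(e_5+e_6):z\in\mathbb{F}_2^3\}.
\]
A nonzero vector of $S$ has a nonzero coefficient at $e_2$, $e_4$ or $e_6$, so $S\cap U=0$. The three generators begin in positions $1,4,5$, so $g=1$ if $z_1=1$, $g=0$ if $z_1=0$ and $z_2=1$, and $g=1$ at $z=(0,0,1)$. The polynomial $1+z_2+z_1z_2$ takes these values, so the functions that agree with $g$ on $S\setminus\{0\}$ are
\[
1+z_2+z_1z_2+c\,(1+z_1)(1+z_2)(1+z_3),\qquad c\in\mathbb{F}_2,
\]
of degree $2$ for $c=0$ and $3$ for $c=1$. If $g=p_0+1_Up_1$, then $p_0|_S$ agrees with $g$ on $S\setminus\{0\}$, and so $\deg p_0\ge2$.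
\end{example}

The example shows what the general proof needs: a class of functions that is free at $0$, that has high degree whatever the value at $0$ is, and that survives the passage to a suitable subspace $S$, so that the subspaces $U_j$ can be treated one after another.

\subsection{Alternating functions}

Let $Y$ be an $n$-dimensional space over $\mathbb{F}_2$ with a flag $Y=W_0\supset W_1\supset\dots\supset W_n=0$, $\dim W_i=n-i$. A nonzero $y\in Y$ has \emph{depth} $i$ if $y\in W_{i-1}\setminus W_i$. A function $g:Y\to\mathbb{F}_2$ is \emph{alternating of length $n$} if, for some such flag and some $\varepsilon\in\mathbb{F}_2$, we have $g(y)=\varepsilon+\operatorname{depth}(y)$ modulo $2$ for all $y\neq0$. The value $g(0)$ is arbitrary, so changing it keeps $g$ alternating.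

\begin{lemma}\label{lem:altdeg}
An alternating function $h$ of length $r\ge2$ has degree at least $r-1$.
\end{lemma}

\begin{proof}
Choose coordinates in which the flag is $W_i=\{x_1=\dots=x_i=0\}$. The indicator of the vectors of depth $i$ is $1_{W_{i-1}}+1_{W_i}$, so
\[
h=\sum_{i=1}^r(\varepsilon+i)\bigl(1_{W_{i-1}}+1_{W_i}\bigr)+h(0)1_{W_r}.
\]
For $1\le i\le r-1$ the coefficient of $1_{W_i}$ is $(\varepsilon+i)+(\varepsilon+i+1)=1$. Hence
\[
h=(\varepsilon+1)+\sum_{i=1}^{r-1}1_{W_i}+c\,1_{W_r}
\]
for some $c\in\mathbb{F}_2$. By (P4), $\deg 1_{W_i}=i$. So $\deg h=r$ if $c=1$, and $\deg h=r-1$ if $c=0$; in the second case $r\ge2$ ensures that the term $1_{W_{r-1}}$ is present.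
\end{proof}

\begin{lemma}\label{lem:sub}
Let $v_1,\dots,v_r\in Y$ have depths $i_1<\dots<i_r$. Then they are linearly independent. If $g$ is alternating for the given flag and $i_{l+1}-i_l$ is odd for each $l<r$, then the restriction of $g$ to $S=\operatorname{span}(v_1,\dots,v_r)$ is alternating of length $r$.
\end{lemma}

\begin{proof}
Consider a combination of the $v$'s whose first nonzero coefficient is at $v_l$. The later vectors have depth greater than $i_l$, so they lie in $W_{i_l}$, while $v_l\in W_{i_l-1}\setminus W_{i_l}$. So the combination has depth $i_l$; in particular it is nonzero. For the flag $S_l=\operatorname{span}(v_{l+1},\dots,v_r)$ of $S$ its depth is $l$, and the value of $g$ is $\varepsilon+i_l=(\varepsilon+i_1-1)+l$ modulo $2$.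
\end{proof}

The next lemma makes one subspace $U$ trivial at the cost of a constant factor in the length. Either $U$ misses many depths, and we avoid it as in Example~\ref{ex:six}, or it realizes almost all depths, and the staircase can be found inside it.

\begin{lemma}\label{lem:select}
Let $r\ge1$, let $g:Y\to\mathbb{F}_2$ be alternating of length $n\ge5r$, and let $U$ be a subspace of $Y$. Then there is an $r$-dimensional subspace $S$ of $Y$ such that $g|_S$ is alternating and $S\cap U\in\{0,S\}$.
\end{lemma}

\begin{proof}
Let $D$ be the set of depths of nonzero vectors of $U$, and let $J=\{1,\dots,n\}\setminus D$. For each $i\in\{1,\dots,n\}$ choose a vector $b_i$ of depth $i$, with $b_i\in U$ if $i\in D$. By Lemma~\ref{lem:sub} the $b_i$ form a basis of $Y$. We claim that $U=\operatorname{span}(b_i:i\in D)$. If $u\in U$ is nonzero of depth $i$, then $i\in D$, and $u+b_i\in W_i$ because $W_{i-1}\setminus W_i$ is a single coset of $W_i$. So $u+b_i$ is zero or a vector of $U$ of larger depth, and the claim follows by downward induction on the depth.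

\emph{Case 1: $|J|\ge2r$.} The elements of $J$ may all have the same parity, so the vectors $b_j$ with $j\in J$ need not suffice; we correct the parity by adding the preceding basis vector. Let $j_1<\dots<j_{2r}$ be elements of $J$, and put $h_0=0$ and $h_l=j_{2l}$ for $1\le l\le r$. Then $h_{l-1}<j_{2l-1}\le h_l-1$. Define
\[
v_l=\begin{cases}b_{h_l}&\text{if } h_l\equiv l \pmod 2,\\ b_{h_l-1}+b_{h_l}&\text{otherwise.}\end{cases}
\]
The depth of $v_l$ is $h_l$ in the first case and $h_l-1$ in the second. In both cases it is congruent to $l$ modulo $2$ and lies in the interval $(h_{l-1},h_l]$. By Lemma~\ref{lem:sub}, $g$ is alternating of length $r$ on $S=\operatorname{span}(v_1,\dots,v_r)$. The sets $\{h_l-1,h_l\}$ are pairwise disjoint, so a vector of $S$ in which $v_l$ occurs has coefficient $1$ at $b_{h_l}$. As $h_l\notin D$, such a vector is not in $U$. Hence $S\cap U=0$.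

\emph{Case 2: $|J|\le2r-1$.} Consider the disjoint pairs $\{2a-1,2a\}$ for $1\le a\le\lfloor n/2\rfloor$. There are at least $2r+\lfloor r/2\rfloor$ of them and at most $2r-1$ meet $J$, so at least $\lfloor r/2\rfloor+1$ are contained in $D$. Their elements, in increasing order, are alternately odd and even, and there are more than $r$ of them. Let $i_1<\dots<i_r$ be the first $r$. Then $S=\operatorname{span}(b_{i_1},\dots,b_{i_r})\subseteq U$, and $g|_S$ is alternating by Lemma~\ref{lem:sub}.
\end{proof}

\subsection{Proof of Theorem~\ref{thm:few}}

Let $s\ge1$ and $t\ge3$, and suppose that $P(s,t)$ holds with the number $k$. Put $N=4^{k-1}$ and $n=5^N(k+2)$. By Proposition~\ref{prop:An}, $\omega(A_n)\le s$ and $\sigma(A_n)\le t$, so $A_n$ is constructed from $k$ members of $\mathcal{E}_k$, and Lemma~\ref{lem:normal} gives $f=f_{A_n}=\sum_{j=1}^N1_{U_j}p_j$ with $\deg p_j\le k-1$.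

The staircase lives on the affine hyperplane $x_0=1$, so we pass to $g(y)=f(1,y)$ on $Y=\mathbb{F}_2^n$. For the flag $W_i=\{y_1=\dots=y_i=0\}$ the depth of $y\ne0$ is $\delta(1,y)$, so $g$ is alternating of length $n$. The sets $U_j'=\{y\in Y:(1,y)\in U_j\}$ are empty or affine subspaces, while Lemma~\ref{lem:select} needs linear ones; the conversion costs one degree. Let $p_j'(y)=p_j(1,y)$, of degree at most $k-1$ by (P2). If $U_j'$ is empty, put $T_j=0$ and $q_j=0$. If $U_j'$ is a linear subspace, put $T_j=U_j'$ and $q_j=p_j'$. Otherwise $U_j'=a+L$ with $L$ a subspace and $a\notin L$; let $T_j=L\cup(a+L)$, let $\lambda_j$ be a linear functional on $Y$ with $\lambda_j(a)=1$ and $\lambda_j|_L=0$, and put $q_j=\lambda_jp_j'$, noting that $1_{U_j'}=1_{T_j}\lambda_j$. Altogether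
\[
g=\sum_{j=1}^N1_{T_j}q_j,\qquad T_j\text{ a subspace of } Y,\quad\deg q_j\le k.
\]

Let $S^{(0)}=Y$. For $j=1,\dots,N$ apply Lemma~\ref{lem:select} to $g|_{S^{(j-1)}}$ and the subspace $T_j\cap S^{(j-1)}$. This yields $S^{(j)}\subseteq S^{(j-1)}$ of dimension $5^{N-j}(k+2)$ with $g|_{S^{(j)}}$ alternating and $T_j\cap S^{(j)}\in\{0,S^{(j)}\}$. Let $S=S^{(N)}$, of dimension $k+2$. If $T_j$ contains $S^{(j)}$ it contains $S$, and if it meets $S^{(j)}$ only in $0$ it meets $S$ only in $0$. In the second case $1_{T_j}q_j$ restricts to $q_j(0)1_{\{0\}}$ on $S$. Therefore
\[
g|_S+c\,1_{\{0\}}=\sum_{j:\,S\subseteq T_j}q_j|_S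
\]
for some $c\in\mathbb{F}_2$. The right side has degree at most $k$. The left side is alternating of length $k+2$, so by Lemma~\ref{lem:altdeg} it has degree at least $k+1$. This contradiction proves the theorem. \qed

\section{Arbitrarily many pieces: a quadric and a point}\label{sec:many}

When the number of pieces is unbounded, counting terms is useless. Instead we look for matroids that are \emph{indecomposable}, that is, not isomorphic to a partial lift-join of two matroids of positive dimension. Such a matroid can only be constructed if it is one of the pieces, and high degree excludes that. We first record what a decomposition forces.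

\begin{lemma}\label{lem:dichotomy}
Let $M=M_1\otimes_{F_1,F_2}M_2$ with $V_1\ne0\ne V_2$, and let $f=f_M$. Then
\begin{itemize}
\item[(a)] $f$ vanishes on an affine subspace of codimension $2$ in $V$, or
\item[(b)] $f(v+u)=f(v)$ for all $u\in V_1$ and $v\in V\setminus V_1$.
\end{itemize}
\end{lemma}

\begin{proof}
Suppose first that $\hat F_i\ne V_i$ for some $i$. Choose nonzero functionals $\lambda_1$ on $V_1$ and $\lambda_2$ on $V_2$ with $\lambda_i|_{\hat F_i}=0$ for this $i$. If $\lambda_1(x)=\lambda_2(y)=1$, then $x\ne0\neq y$, and $x\notin F_1$ or $y\notin F_2$; so $f(x,y)=0$ by \eqref{eq:join}. These vectors form an affine subspace of codimension $2$, and (a) holds. Otherwise $\hat F_1=V_1$ and $\hat F_2=V_2$. Then $f(x,y)=f_2(y)$ whenever $y\neq0$, which is (b).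
\end{proof}

A nondegenerate quadratic form is far from both (a) and (b), and it has degree $2$, which bounds $\omega$ and $\sigma$. Its only defect is that low degree puts it in $\mathcal{E}_3$. Changing the value at one point raises the degree to the maximum and disturbs the other properties very little.

For $m\ge3$ let $V=\mathbb{F}_2^m\oplus\mathbb{F}_2^m$ and $q(x,y)=x\cdot y=\sum_ix_iy_i$. Let $a=(e_1,0)$, a nonzero vector with $q(a)=0$, and let $N_m$ be the matroid with
\[
f=q+1_{\{a\}},\qquad E=\{v:q(v)=1\}\cup\{a\}.
\]
The \emph{polar form} $\beta(u,v)=q(u+v)+q(u)+q(v)$ is given by $\beta((x,y),(x',y'))=x\cdot y'+x'\cdot y$. It is bilinear, and it is nondegenerate: pairing $u$ with the basis vectors returns the coordinates of $u$, so $\beta(u,\cdot)\neq0$ for $u\ne0$. A subspace $Z$ is \emph{totally isotropic} if $\beta$ vanishes on $Z\times Z$. Then $Z\subseteq Z^\perp$, and $\dim Z^\perp=2m-\dim Z$ by nondegeneracy, so $\dim Z\le m$.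

\begin{proposition}\label{prop:Nm}
Let $m\ge3$. Then $\omega(N_m)\le3$ and $\sigma(N_m)\le3$; the matroid $N_m$ is in $\mathcal{E}_k$ only if $k>2m$; and $N_m$ is indecomposable.
\end{proposition}

\begin{proof}
\emph{The bound on $\omega$.} Let $X$ be a subspace with $X\setminus\{0\}\subseteq E$, and let $X'$ be a subspace of codimension at most $1$ in $X$ with $a\notin X'$. Then $q=1$ on $X'\setminus\{0\}$. If $\dim X'\ge3$, then $q$ sums to $7\equiv1$ over a $3$-dimensional subspace, contrary to (P3). So $\dim X'\le2$ and $\dim X\le3$.

\emph{The bound on $\sigma$.} Suppose that $B=\{b_1,\dots,b_4\}$ is a basis of a flat $F$ with $E\cap F=B$, and let $H_i=\operatorname{span}(B\setminus\{b_i\})$. By \eqref{eq:subbasis}, $|E\cap H_i|=3$, so $f$ sums to $1$ over $H_i$. By (P3), $q$ sums to $0$ over $H_i$. Hence $1_{\{a\}}$ sums to $1$, that is, $a\in H_i$. This holds for all $i$, but $H_1\cap\dots\cap H_4=0$ and $a\neq0$.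

\emph{The degree.} By (P4), $\deg1_{\{a\}}=2m>2$, so $\deg f=2m$. Now apply Lemma~\ref{lem:degree}.

\emph{Indecomposability.} Suppose that $N_m$ is a partial lift-join with $V=V_1\oplus V_2$ and $V_1\ne0\neq V_2$, and apply Lemma~\ref{lem:dichotomy}.

In case (a), let $f=0$ on $D=p+D_0$, where $D_0$ is a subspace of dimension $2m-2$. Since $f(a)=1$ we have $a\notin D$, so $q=0$ on $D$. For $d,d'\in D_0$, adding the identities $q(p+d+d')=q(p+d)+q(d')+\beta(p+d,d')$ and $q(p+d')=q(p)+q(d')+\beta(p,d')$ gives
\[
\beta(d,d')=q(p)+q(p+d)+q(p+d')+q(p+d+d')=0.
\]
So $D_0$ is totally isotropic and $2m-2\le m$. This contradicts $m\ge3$.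

In case (b), fix a nonzero $u\in V_1$. For $v\notin V_1\cup\{a,a+u\}$ we have $q(v+u)=f(v+u)=f(v)=q(v)$, which means $\beta(u,v)=q(u)$. So the set $K=\{v:\beta(u,v)\ne q(u)\}$ is contained in $V_1\cup\{a,a+u\}$. Since $\beta(u,\cdot)\ne0$, the set $K$ is an affine hyperplane with $2^{2m-1}$ points, and
\[
|K\cap V_1|\ge2^{2m-1}-2>2^{2m-2}.
\]
Hence the proper subspace $V_1$ is a hyperplane. Two distinct affine hyperplanes meet in $0$ or $2^{2m-2}$ points, so $K=V_1$. Since $K$ is a coset of the kernel of $\beta(u,\cdot)$, this kernel is $V_1$. As $u$ was arbitrary, $V_1$ is totally isotropic of dimension $2m-1>m$, a contradiction.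
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:many}]
Given $k$, choose $m\ge3$ with $2m\ge k$. By Proposition~\ref{prop:Nm}, $\omega(N_m)\le3$, $\sigma(N_m)\le3$ and $N_m\notin\mathcal{E}_k$. Suppose that $N_m$ is the result of evaluating a tree whose leaves are in $\mathcal{E}_k$. If the tree has more than one leaf, then by indecomposability one child of the root produces a $0$-dimensional matroid, so the other child produces a matroid isomorphic to $N_m$ from a smaller tree. Repeating this step we reach a leaf isomorphic to $N_m$, so $N_m\in\mathcal{E}_k$, a contradiction.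
\end{proof}

\section{The range $t\le2$}\label{sec:small}

We prove Theorem~\ref{thm:small}. A matroid with empty ground set, and a matroid of dimension less than $k$, lies in $\mathcal{E}_k$. If $E$ is contained in a flat $H$ and $C$ is a flat with $V=\hat H\oplus\hat C$, then \eqref{eq:join} gives
\begin{equation}\label{eq:split}
(E,G)=(E,H)\otimes_{\emptyset,\emptyset}(\emptyset,C)=(E,H)\otimes(\emptyset,C).
\end{equation}

\subsection*{The case $t=1$}
Let $\omega(M)\le s$ and $\sigma(M)\le1$. For distinct $x,y\in E$ we have $x+y\in E$, since otherwise the flat $\{x,y,x+y\}$ gives an induced $I_2$. So $E$ is a flat, of dimension at most $s$. By \eqref{eq:split} with $H=E$, the matroid $M$ is constructed from two members of $\mathcal{E}_{s+1}$, and $k=s+1\ge 2$ works.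

\subsection*{The case $(s,t)=(1,2)$}
Let $\omega(M)\le1$ and $\sigma(M)\le2$, and let $a,b,c\in E$ be distinct. No pairwise sum is in $E$, since for instance $a+b\in E$ would give the $2$-dimensional flat $\{a,b,a+b\}\subseteq E$. In particular $c\ne a+b$, so $a,b,c$ are independent. They do not give an induced $I_3$, so the one remaining point $a+b+c$ of their span is in $E$. Thus $E$ is closed under sums of three elements, the case of repeated elements being trivial. If $E\neq\emptyset$, fix $a\in E$ and let $L=a+E$. Then $0\in L$, and $(a+b)+(a+c)=a+(a+b+c)\in L$ for $b,c\in E$, so $L$ is a subspace; also $a\notin L$ because $0\notin E$. The span of $E=a+L$ is $\hat H=L\cup(a+L)$, and on it the indicator of $E$ is the linear functional with kernel $L$. By Lemma~\ref{lem:degree}, $(E,H)\in\mathcal{E}_2$, and \eqref{eq:split} shows that $k=2$ works. If $E=\emptyset$, then $M\in\mathcal{E}_2$.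

\subsection*{The case $t=2$}
Here we use two outside results. The first is a consequence of the structure theorem for claw-free matroids.

\begin{theorem}[Nelson and Nomoto \cite{NN}]\label{thm:NN}
Every matroid with no induced $I_3$ is isomorphic to a lift-join of matroids each of which
\begin{itemize}
\item[(i)] is in $\mathcal{E}_3$, or
\item[(ii)] has a ground set whose complement contains no $2$-dimensional flat, or
\item[(iii)] has a ground set that is the union of two disjoint, possibly empty, flats.
\end{itemize}
\end{theorem}

The second is the Ramsey theorem for points of binary projective spaces (Graham--Rothschild), in the following form: for every $s$ there is a number $R(s)$ such that, for every set $E$ of points of a geometry of dimension at least $R(s)$, either $E$ contains an $(s+1)$-dimensional flat or its complement contains a $2$-dimensional flat.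

Theorem~\ref{thm:NN} bounds neither the number of pieces nor, for types (ii) and (iii), their degree; both bounds come from $\omega\le s$. In a lift-join, \eqref{eq:join} reads $f(x,y)=f_2(y)$ for $y\ne0$ and $f(x,0)=f_1(x)$. By induction, for any bracketing of $M_1\otimes\dots\otimes M_r$ and any nonzero $(x_1,\dots,x_r)$,
\begin{equation}\label{eq:last}
f(x_1,\dots,x_r)=f_i(x_i),\qquad\text{where $i$ is the largest index with }x_i\ne0.
\end{equation}
So $\otimes$ is associative, and we may regroup the pieces freely.

Let $\omega(M)\le s$ and $\sigma(M)\le2$, and write $M\cong M_1\otimes\dots\otimes M_r$ as in Theorem~\ref{thm:NN}. If $X_i\subseteq V_i$ are subspaces with $X_i\setminus\{0\}\subseteq E_i$, then by \eqref{eq:last} every nonzero vector of $X_1\oplus\dots\oplus X_r$ is in $E$. Hence $\sum_i\omega(M_i)\le s$. A piece with nonempty ground set has $\omega\ge1$, so there are at most $s$ such pieces. By \eqref{eq:last}, a lift-join of consecutive pieces with empty ground set has empty ground set, so after merging there are at most $s+1$ pieces with empty ground set. Let $k=\max(3s+1,R(s))$, and consider a piece $M_i$ with $E_i\ne\emptyset$.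
\begin{itemize}
\item If it has type (i), then $M_i\in\mathcal{E}_3\subseteq\mathcal{E}_k$, as $k\ge4$.
\item If it has type (ii), then neither alternative of the Ramsey theorem occurs, because $\omega(M_i)\le s$. So $\dim M_i<R(s)\le k$ and $M_i\in\mathcal{E}_k$.
\item If it has type (iii), with $E_i=F\cup F'$, then $F$ and $F'$ have dimension at most $s$, so the flat $H$ that they span has dimension at most $2s<k$. By \eqref{eq:split}, $M_i$ is a lift-join of two members of $\mathcal{E}_k$.
\end{itemize}
In total $M$ is constructed from at most $2s+(s+1)\le k$ members of $\mathcal{E}_k$, so $P(s,2)$ holds. Together with the case $t=1$ and Theorem~\ref{thm:few}, this shows that $P(s,t)$ holds exactly when $t\le2$. \qed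

\section{Bounded constructions have bounded $\omega$ and $\sigma$}\label{sec:converse}

We prove Theorem~\ref{thm:converse} by bounding the parameters at the leaves and controlling their growth at each node. For $\omega$ the growth is additive. For $\sigma$ it is not: the lift-join $(\emptyset,\{x\})\otimes(\{y\},\{y\})$ has ground set $\{y,x+y\}$ and is isomorphic to $I_2$, although the pieces have $\sigma=0$ and $\sigma=1$. The reason is that the projections to $V_2$ of the elements of a basis can be dependent, or even equal. The proof below bounds first the rank of these projections and then the number of times a value is repeated.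

\begin{lemma}\label{lem:node}
If $M=M_1\otimes_{F_1,F_2}M_2$, then
\[
\omega(M)\le\omega(M_1)+\omega(M_2)\qquad\text{and}\qquad\sigma(M)\le\sigma(M_1)+2\bigl(4^{\sigma(M_2)}-1\bigr).
\]
\end{lemma}

\begin{proof}
We use two consequences of \eqref{eq:join} for a vector $(x,y)$ with $y\ne0$. First, if $f(x,y)=1$, then $f_2(y)=1$, and $x=0$ or both $x\in F_1$ and $y\in F_2$. Second, $f(x,y)=f_2(y)$ if $x=0$, and also if $x\in\hat F_1$ and $y\in F_2$.

Let $X$ be a subspace with $X\setminus\{0\}\subseteq E$. The nonzero vectors of $X\cap V_1$ are in $E_1$, and by the first consequence the nonzero vectors of $\pi_2(X)$ are in $E_2$. So $\dim X=\dim(X\cap V_1)+\dim\pi_2(X)\le\omega(M_1)+\omega(M_2)$.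

Now let $B$ be a basis of a flat $F$ with $E\cap F=B$. By \eqref{eq:subbasis} the span of $B\cap V_1$ gives an induced $I_{|B\cap V_1|}$ in $M_1$, so $|B\cap V_1|\le\sigma(M_1)$. Let $B^*=B\setminus V_1$ and write $b=(x_b,y_b)$, so that $y_b\ne0$ for $b\in B^*$.

\emph{The $y_b$ take at most $4^{\sigma(M_2)}-1$ values.} Let $B'\subseteq B^*$ be maximal such that the family $(y_b)_{b\in B'}$ is linearly independent. By the first consequence, $B'=B_1'\cup B_2'$, where
\[
B_1'=\{b\in B':x_b\in\hat F_1,\ y_b\in F_2\},\qquad B_2'=\{b\in B':x_b=0\}.
\]
Fix $i\in\{1,2\}$. The projection $\pi_2$ is injective on $\operatorname{span}(B_i')$, so a nonzero vector $(x,y)$ of this span has $y\neq0$. It has $x\in\hat F_1$ and $y\in F_2$ if $i=1$, and $x=0$ if $i=2$, so $f(x,y)=f_2(y)$ by the second consequence. Thus $\pi_2$ carries the induced $I_{|B_i'|}$ on $\operatorname{span}(B_i')$ to an induced $I_{|B_i'|}$ in $M_2$, and $|B_i'|\le\sigma(M_2)$. Hence $|B'|\le2\sigma(M_2)$. By maximality every $y_b$ with $b\in B^*$ is a nonzero vector in the span of $\{y_{b'}:b'\in B'\}$, which has at most $2^{2\sigma(M_2)}-1$ nonzero vectors.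

\emph{Each value is taken at most twice.} Suppose that distinct $b,b',b''\in B^*$ have the same second component $y$. Their first components are distinct, so one of them is nonzero, and the first consequence gives $y\in F_2$; it also places all three first components in $\hat F_1$. Then $b+b'+b''=(x,y)$ with $x\in\hat F_1$, so $f(b+b'+b'')=f_2(y)=1$. But $b+b'+b''\in F\setminus B$, which contradicts $E\cap F=B$.

Therefore $|B^*|\le2(4^{\sigma(M_2)}-1)$, and the second bound follows.
\end{proof}

\begin{proof}[Proof of Theorem~\ref{thm:converse}]
Let $M\in\mathcal{E}_k$. We saw in Section~\ref{sec:intro} that $\omega(M)\le k-1$. An induced $I_{k+1}$ would contain an induced $I_k$; since $M\in\mathcal{E}_k\subseteq\mathcal{E}_{k+1}$ by Lemma~\ref{lem:degree}, both $k$ and $k+1$ would be even. So $\sigma(M)\le k$.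

Define $\tau_1=k$ and $\tau_{r+1}=\tau_r+2(4^{\tau_r}-1)$, an increasing sequence. By induction on $r$, a subtree with $r$ leaves in $\mathcal{E}_k$ produces a matroid with $\omega\le r(k-1)$ and $\sigma\le\tau_r$: for $r\ge2$ the two subtrees at the root have $r_1+r_2=r$ leaves with $r_1,r_2\le r-1$, and Lemma~\ref{lem:node} gives $\omega\le(r_1+r_2)(k-1)$ and $\sigma\le\tau_{r-1}+2(4^{\tau_{r-1}}-1)=\tau_r$. The case $r=k$ gives bounds that depend only on $k$.
\end{proof}

\begin{thebibliography}{9}

\bibitem{NN}
Peter Nelson and Kazuhiro Nomoto,
\emph{The structure of claw-free binary matroids},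
J. Combin. Theory Ser. B 150 (2021); arXiv:1807.11543 (2018).

\end{thebibliography}
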